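\title{Disconnected residueless strata of meromorphic differentials in genus zero}

\begin{abstract}
A meromorphic differential on the Riemann sphere is residueless if its residue at every pole is zero. We show that a positive-dimensional stratum of residueless differentials with prescribed orders of zeros and poles need not be connected. The stratum with zeros of orders $4,2,2$ and five double poles is a disconnected curve, there are disconnected strata in every positive dimension, and there is one in which all orders are distinct. We count the components when one zero has the maximal possible order (one or two, according to a parity condition) and when there are three zeros and all poles are double (one, two or six), and we prove disconnectedness for a family in which one zero has order one less than the maximum. Apart from the case of three zeros, the lower bounds come from the square root of a discriminant; the upper bounds come from the monodromy of the primitive of the differential.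
\end{abstract}

\section{Introduction}

Let $\mu=(a_1,\dots,a_m,-b_1,\dots,-b_n)$, where the $a_i$ and $b_j$ are nonnegative integers with $\sum_i a_i-\sum_j b_j=-2$. The stratum $\mathcal{H}(\mu)$ is the moduli space of tuples $(X;z_1,\dots,z_m,p_1,\dots,p_n;\omega)$, where $X$ is a compact Riemann surface of genus $0$, the $z_i$ and $p_j$ are $m+n$ distinct labeled points, and $\omega$ is a nonzero meromorphic $1$-form with
\[
\operatorname{div}(\omega)=\sum_{i=1}^m a_iz_i-\sum_{j=1}^n b_jp_j .
\]
A partition $\{p_1,\dots,p_n\}=R_1\sqcup\dots\sqcup R_\nu$ of the poles cuts out a \emph{generalized stratum}: the subspace on which the residues of $\omega$ at the poles of each part $R_i$ add up to zero. In the notation, bars separate the orders of the zeros from those of the poles, and the parts from one another. We study the finest partition, into singletons. The \emph{residueless stratum}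
\[
\mathcal{P}(a_1,\dots,a_m\mid -b_1\mid\dots\mid -b_n)
\]
is the space of differentials in $\mathcal{H}(\mu)$ with zero residue at every pole, modulo the scaling of $\omega$ by $\mathbb{C}^*$. When nonempty it has dimension $m-2$ (Section~\ref{sec:exact}). We abbreviate $n$ double poles, each in its own part, by $(-2)^n$. The following question comes from the work of Lee and Wong \cite{LW}.

\begin{quote}
Let $m\ge3$ and all $a_i\ge1$. Is every nonempty residueless stratum $\mathcal{P}(a_1,\dots,a_m\mid -b_1\mid\dots\mid -b_n)$ of genus $0$ connected?
\end{quote}

The simplest cases suggest the answer yes. In genus $0$ the marked points determine $\omega$ up to scale, so the projectivized stratum without residue conditions is the moduli space $\mathcal{M}_{0,m+n}$ of $m+n$ distinct labeled points on the sphere, which is connected. For $n=1$ the residue theorem makes the condition empty, and the residueless stratum is all of $\mathcal{M}_{0,m+1}$. For $m=2$ the stratum is a finite set and can have many points. For instance, $\omega=d\bigl(1/(z^n-1)\bigr)$ has zeros of order $n-1$ at $0$ and $\infty$ and double poles at the $n$-th roots of unity;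 the $n!$ labelings of the poles, modulo the $n$ rotations, give $(n-1)!$ distinct points of $\mathcal{P}(n-1,n-1\mid(-2)^n)$, one for each cyclic order of the labels. The assumptions $m\ge3$ and $a_i\ge1$ exclude these finite sets, also when ordinary marked points are added to them. If the zero at $0$ is split into several zeros, the stratum acquires moduli, the poles can move around each other, and one expects all cyclic orders to become connected. This is almost right: the permutations of the poles produced in this way include all even ones, but sometimes no odd one.

\begin{theorem}\label{thm:quintic}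
The stratum $\mathcal{P}(4,2,2\mid(-2)^5)$ is nonempty, one-dimensional and disconnected.
\end{theorem}

So the answer to the question is no. To state the general results, put
\[
e_j=b_j-1,\qquad d=e_1+\dots+e_n .
\]
If all $b_j\ge2$, a residueless differential is $df$ for a rational function $f$ of degree $d$, and $a_i\le d-1$ for all $i$ whenever the stratum is nonempty.

\begin{theorem}\label{thm:max}
Let $m\ge3$, all $a_i\ge1$, all $b_j\ge2$, and $a_1=d-1$. Then $\mathcal{P}(a_1,\dots,a_m\mid-b_1\mid\dots\mid-b_n)$ is nonempty. It has exactly two connected components if $a_2,\dots,a_m$ are all even, and it is connected otherwise.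
\end{theorem}

In the proof of Theorem~\ref{thm:quintic} the stratum is split into two parts that are exchanged by swapping the labels of two poles, so one may suspect an artifact of the labeling. The second part of the next corollary shows that it is not: there all orders are distinct, so each marked point is recognized by its order and forgetting the labels changes nothing.

\begin{corollary}\label{cor:examples}
\begin{enumerate}
\item For every $m\ge3$ the stratum $\mathcal{P}(2m-2,2,\dots,2\mid(-2)^{2m-1})$, with $m-1$ zeros of order $2$, has two components. Thus there are disconnected strata in every dimension $m-2\ge1$.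
\item The stratum $\mathcal{P}(27,4,2\mid-2\mid-3\mid-4\mid-5\mid-6\mid-7\mid-8)$ has two components.
\end{enumerate}
\end{corollary}

\begin{proof}
In (1), $d=2m-1$ and $a_1=d-1$. In (2), $(e_j)=(1,\dots,7)$, $d=28$ and $a_1=d-1$. In both cases the orders add up to $-2$ and the remaining $a_i$ are even.
\end{proof}

\begin{theorem}\label{thm:submax}
Let $m\ge3$, all $a_i\ge1$, all $b_j\ge2$, $a_1=d-2$, $a_2,\dots,a_m$ all even, and $b_i=b_j$ for some $i\ne j$. If $\mathcal{P}(a_1,\dots,a_m\mid-b_1\mid\dots\mid-b_n)$ is nonempty, it is disconnected.
\end{theorem}

\begin{theorem}\label{thm:three}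
Let $m=3$, all $a_i\ge1$ and all $b_j=2$, so that $n=d$. The stratum $\mathcal{P}(a_1,a_2,a_3\mid(-2)^d)$ is nonempty if and only if $a_i\le d-1$ for all $i$. In that case it has exactly $6$ components if $\{a_1,a_2,a_3\}=\{4,3,3\}$ as a multiset, exactly $2$ components if all $a_i$ are even, and exactly one component otherwise.
\end{theorem}

The stratum of Theorem~\ref{thm:quintic} falls under Theorems~\ref{thm:max} and~\ref{thm:three}, so it has exactly two components. The hypotheses of Theorem~\ref{thm:submax} are met by $\mathcal{P}(2,2,2\mid(-2)^4)$, which is nonempty by Theorem~\ref{thm:three}. The six components of $\mathcal{P}(4,3,3\mid(-2)^6)$ show that parity is not the only source of disconnectedness; they come from the group $PGL_2(\mathbb{F}_5)$ acting on six points. These results are not a classification of the components of all residueless strata of genus $0$.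

Section~\ref{sec:quintic} proves Theorem~\ref{thm:quintic} by hand. Section~\ref{sec:sign} extracts from it a locally constant sign and proves Theorem~\ref{thm:submax}. Theorem~\ref{thm:max} takes two sections: Section~\ref{sec:lower} shows that the stratum is nonempty and that both signs occur, and Section~\ref{sec:upper} shows that there is no further invariant, using the facts on monodromy recalled in Section~\ref{sec:monodromy}. Section~\ref{sec:three} proves Theorem~\ref{thm:three}.

\section{Residueless differentials as exact differentials}\label{sec:exact}

Two meromorphic $1$-forms on $\mathbb{P}^1$ with the same divisor differ by a function without zeros or poles, that is, by a constant, and every divisor of degree $-2$ is the divisor of a form. Hence $\mathcal{H}(\mu)/\mathbb{C}^*\cong\mathcal{M}_{0,m+n}$, and a residueless stratum is a closed subvariety of this space; we give it the analytic topology. When the orders are fixed we write $\mathcal{H}$ for the residueless locus in $\mathcal{H}(\mu)$ and $\mathcal{P}=\mathcal{H}/\mathbb{C}^*$. We usually choose a coordinate $z$ with $z_1=\infty$. A point of $\mathcal{P}$ is then a tuple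 $(z_2,\dots,z_m,p_1,\dots,p_n)$ of distinct complex numbers modulo affine maps $z\mapsto\alpha z+\beta$, and a continuous affine-invariant function of such tuples is a continuous function on $\mathcal{P}$.

A simple pole has nonzero residue, so the stratum is empty if some $b_j=1$, while $b_j=0$ only marks an ordinary point. From now on all $b_j\ge2$. Integrating the partial fraction expansion of a residueless $\omega$ term by term gives $\omega=df$ with $f$ rational, unique up to an additive constant. The function $f$ has a pole of order $e_j$ at $p_j$ and no other pole, so its degree is $d$. It has local degree $a_i+1$ at $z_i$ and is unramified away from the marked points. Since a local degree is at most $d$, we get $a_i\le d-1$, and the condition on the orders reads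
\begin{equation}\label{eq:degree}
a_1+\dots+a_m=d+n-2 .
\end{equation}

We use one general fact on strata, the period coordinates (see for example \cite{Boissy}). At a point of $\mathcal{H}(\mu)$ choose small loops around $p_1,\dots,p_{n-1}$ and arcs from $z_1$ to $z_2,\dots,z_m$ avoiding the poles, and deform them along with the marked points. The $m+n-2$ integrals of $\omega$ over these loops and arcs are local holomorphic coordinates on $\mathcal{H}(\mu)$. The locus $\mathcal{H}$ is where the first $n-1$ coordinates vanish, since the residue at $p_n$ then vanishes by the residue theorem, and on $\mathcal{H}$ the integral from $z_1$ to $z_i$ is $f(z_i)-f(z_1)$. Therefore $\mathcal{H}$, if nonempty, is a complex manifold of dimension $m-1$ on which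
\begin{equation}\label{eq:periods}
f(z_2)-f(z_1),\ \dots,\ f(z_m)-f(z_1)
\end{equation}
are local coordinates, and $\mathcal{P}$ has dimension $m-2$.

\section{A quintic whose discriminant is a square}\label{sec:quintic}

\begin{proof}[Proof of Theorem~\ref{thm:quintic}]
Normalize $(z_1,z_2,z_3)=(\infty,0,1)$, and let $\omega=df$ be in the stratum. Then $f$ has degree $5$, simple poles $p_1,\dots,p_5$, and $f-f(\infty)$ vanishes to order $5$ at $\infty$. With $Q=\prod_j(z-p_j)$, the function $Q\cdot(f-f(\infty))$ has no pole on $\mathbb{P}^1$, so $f-f(\infty)=c/Q$ with $c\neq0$ and $\omega=-cQ'Q^{-2}dz$. The double zeros at $0$ and $1$ force $Q'=5z^2(z-1)^2$, that is,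
\[
Q=z^5-\tfrac52z^4+\tfrac53z^3+C .
\]
A root of $Q$ is simple unless it is $0$ or $1$. As $Q(0)=C$ and $Q(1)=C+\frac16$, the roots are simple exactly when $C\ne0,-\frac16$. Conversely, for such $C$ the form $d(1/Q)$ is exact, has double poles at the roots, double zeros at $0$ and $1$, and a zero of order $4$ at $\infty$, where $1/Q$ vanishes to order $5$. So the stratum consists of the values $C\in\mathbb{C}\setminus\{0,-\frac16\}$ together with an ordering $(p_1,\dots,p_5)$ of the roots of $Q$. It is a $120$-sheeted covering of $\mathbb{C}\setminus\{0,-\frac16\}$, hence nonempty and one-dimensional.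

Consider the continuous function
\[
\chi=\frac{\prod_{i<j}(p_i-p_j)}{\prod_{j}p_j(p_j-1)}
\]
on the stratum. Since $Q'(p_i)=\prod_{j\ne i}(p_i-p_j)$ and there are $10$ pairs $i<j$,
\[
\prod_{i<j}(p_i-p_j)^2=(-1)^{10}\prod_iQ'(p_i)=5^5\prod_i p_i^2(p_i-1)^2 .
\]
Thus $\chi^2=5^5$, and $\chi$ takes values in $\{\pm5^{5/2}\}$. Exchanging the labels of $p_1$ and $p_2$ maps the stratum to itself and changes $\chi$ to $-\chi$, so both values occur. The two level sets of $\chi$ are disjoint, nonempty, open and closed.
\end{proof}

Since $\prod_jp_j=-C$ and $\prod_j(p_j-1)=-(C+\frac16)$, the computation says that the discriminant of $Q$ equals $5^5C^2(C+\frac16)^2$. It is the square of a polynomial in $C$, so no loop in the $C$-line permutes the roots by an odd permutation: near $C=0$ and $C=-\frac16$ three roots come together and are permuted by a $3$-cycle. Compare $\mathcal{P}(2,1,1\mid(-2)^3)$. With $z_2=1$ and $z_3=-1$ the same argument gives $Q=z^3-3z+C$, whose discriminant $27(2-C)(2+C)$ is not a square; a loop around $C=2$ exchanges two roots, and this stratum is connected by Theorem~\ref{thm:max}.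

\section{The sign invariant}\label{sec:sign}

The proof above used two things: $f-f(z_1)$ has all its zeros and poles at known points, and the numerator of its logarithmic derivative is the square of a polynomial. The first property survives when $a_1$ is $d-1$ or $d-2$, and the second is the parity hypothesis on $a_2,\dots,a_m$. When the poles have higher order, $Q'(p_j)$ vanishes, and the residues of $Q'/Q$ take its place.

\begin{lemma}\label{lem:sign}
Let $q_1,\dots,q_N$ be distinct complex numbers, let $\epsilon_1,\dots,\epsilon_N$ be nonzero real numbers with sum $E\ne0$, and let $B$ be a monic polynomial with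
\[
\sum_{j=1}^N\frac{\epsilon_j}{z-q_j}=E\,\frac{B(z)^2}{\prod_{j}(z-q_j)} .
\]
Then $B(q_j)\ne0$ for all $j$, and
\[
\chi=\frac{\prod_{i<j}(q_i-q_j)}{\prod_jB(q_j)}\qquad\text{satisfies}\qquad \chi^2=(-1)^{N(N-1)/2}\,\frac{E^N}{\prod_j\epsilon_j}.
\]
Moreover $\chi$ is unchanged when the $q_j$ and the roots of $B$ are moved by the same affine map.
\end{lemma}

\begin{proof}
The residues at $q_j$ give $\epsilon_j\prod_{k\ne j}(q_j-q_k)=E\,B(q_j)^2$. The left side is nonzero, so $B(q_j)\neq0$. Multiply these $N$ identities and use $\prod_j\prod_{k\ne j}(q_j-q_k)=(-1)^{N(N-1)/2}\prod_{i<j}(q_i-q_j)^2$. Both sides of the hypothesis behave like $E/z$ at $\infty$, so $\deg B=(N-1)/2$. Under $z\mapsto\alpha z+\beta$ the numerator and the denominator of $\chi$ are therefore both multiplied by $\alpha^{N(N-1)/2}$.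
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:submax}]
Put $z_1=\infty$ and normalize $f(\infty)=0$. The zero of $f$ at $\infty$ has order $a_1+1=d-1$, so $f$ has exactly one other zero $q_0\in\mathbb{C}$, and it is simple. It is not a pole, and it is not one of the critical points $z_2,\dots,z_m$. Thus $f=c\,(z-q_0)\prod_j(z-p_j)^{-e_j}$. Put $q_j=p_j$ and $\epsilon_j=e_j$ for $1\le j\le n$, and $\epsilon_0=-1$; the sum of the $\epsilon_j$ is $d-1=a_1+1\neq0$. The numerator of $-f'/f$ over the common denominator has degree $n$ and vanishes to order $a_i$ at $z_i$, and $a_2+\dots+a_m=n$ by \eqref{eq:degree}. Hence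
\[
-\frac{f'}{f}=\sum_{j=0}^n\frac{\epsilon_j}{z-q_j}=(d-1)\,\frac{B(z)^2}{\prod_{j=0}^n(z-q_j)},\qquad B=\prod_{i\ge2}(z-z_i)^{a_i/2},
\]
and $B$ is a polynomial because $a_2,\dots,a_m$ are even. The point $q_0$ is not marked, so we check that it depends continuously on the marked points. The coefficients of $z^{-2}$ in the expansions at $\infty$ give $\sum_{j\ge0}\epsilon_jq_j=(d-1)\bigl(\sum_{j\ge0}q_j-\sum_{i\ge2}a_iz_i\bigr)$, that is,
\[
d\,q_0=\sum_{j\ge1}(e_j-d+1)\,p_j+(d-1)\sum_{i\ge2}a_iz_i .
\]
So the function $\chi$ of Lemma~\ref{lem:sign}, formed from the $n+1$ points $q_0,\dots,q_n$, is continuous on $\mathcal{P}$, and $\chi^2$ is a nonzero constant. Exchanging the labels of two poles of equal order maps $\mathcal{P}$ to itself, fixes the denominator of $\chi$ and changes the sign of the numerator. If $\mathcal{P}$ is nonempty, $\chi$ therefore takes exactly two values, and $\mathcal{P}$ is disconnected.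
\end{proof}

The hypothesis $b_i=b_j$ served only to show that both signs occur. For $a_1=d-1$ the next section removes it.

\section{A zero of maximal order: existence and both signs}\label{sec:lower}

In this section and in Section~\ref{sec:upper} the hypotheses of Theorem~\ref{thm:max} are in force. By \eqref{eq:degree},
\[
a_2+\dots+a_m=n-1 .
\]
Put $r=m-1\ge2$ and $k_i=a_i+1$ for $i\ge2$. Since at least two positive integers add up to $n-1$, we have $n\ge3$ and $2\le k_i\le n-1$.

Put $z_1=\infty$. The function $f-f(\infty)$ vanishes to order $d$ at $\infty$, so $f-f(\infty)=c/Q$ with $Q=\prod_j(z-p_j)^{e_j}$, as in Section~\ref{sec:quintic}. The finite zeros of $\omega=-c\,(Q'/Q)\,Q^{-1}dz$ are those of $Q'/Q$. Hence the points of $\mathcal{P}$ are the tuples of distinct complex numbers $(z_i)_{i\ge2},(p_j)$, modulo affine maps, that satisfy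
\begin{equation}\label{eq:model}
\sum_{j=1}^n\frac{e_j}{z-p_j}=d\,\frac{\prod_{i\ge2}(z-z_i)^{a_i}}{\prod_j(z-p_j)} ;
\end{equation}
conversely, such a tuple gives the form $d(1/Q)$ in the stratum.

If $a_2,\dots,a_m$ are even, Lemma~\ref{lem:sign} provides a sign on $\mathcal{P}$. The difficulty is that when the $e_j$ are distinct no relabeling shows that both signs occur. The way out is that \eqref{eq:model} makes sense for real weights $e_j>0$, so we can deform the weights to $(1,\dots,1)$, where every relabeling is allowed. To follow solutions along the deformation we want finitely many of them, so we first merge $z_2,\dots,z_m$ into one point $0$ and split them again at the end.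

For $e\in\mathbb{R}_{>0}^n$ and $p\in\mathbb{C}^n$ let $|e|=\sum_je_j$ and
\[
\Pi_p(z)=\prod_j(z-p_j),\qquad D_{e,p}(z)=\sum_je_j\prod_{k\ne j}(z-p_k),
\]
so that $D_{e,p}/\Pi_p=\sum_je_j/(z-p_j)$. The polynomial $D_{e,p}$ has degree $n-1$ and leading coefficient $|e|$; let $\Phi_e(p)\in\mathbb{C}^{n-1}$ be the vector of its other coefficients. Since $D_{e,\lambda p}(z)=\lambda^{n-1}D_{e,p}(z/\lambda)$, the equation $\Phi_e(p)=0$ is invariant under scaling of $p$. Define
\[
Y=\bigl\{(e,[p])\in\mathbb{R}_{>0}^n\times\mathbb{P}^{n-1}(\mathbb{C}) : p_1,\dots,p_n\text{ distinct},\ D_{e,p}=|e|z^{n-1}\bigr\},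
\]
with fiber $Y_e$ over $e$. On $Y$ all $p_j$ are nonzero, because $D_{e,p}(p_j)=e_j\prod_{k\ne j}(p_j-p_k)\ne0$.

\begin{lemma}\label{lem:tangent}
If $(e,[p])\in Y$, the differential of $\Phi_e\colon\mathbb{C}^n\to\mathbb{C}^{n-1}$ at $p$ is surjective and its kernel is spanned by $p$.
\end{lemma}

\begin{proof}
Let $\dot p$ be in the kernel, write $\delta$ for the derivative in the direction $\dot p$, and put $D=D_{e,p}$, $\Pi=\Pi_p$, $\eta=D/\Pi$. We compute $\delta\eta$ in two ways. From the partial fractions,
\[
\delta\eta=\sum_j\frac{e_j\dot p_j}{(z-p_j)^2}=-h',\qquad h=\sum_j\frac{e_j\dot p_j}{z-p_j}.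
\]
From $\delta D=0$ we get $\delta\eta=-D\,\delta\Pi/\Pi^2$, which vanishes to order at least $n-1$ at $z=0$ because $D=|e|z^{n-1}$ and $\Pi(0)\ne0$. So $h=c+O(z^n)$ at $0$ for some constant $c$. The polynomial $(h-c)\Pi$ has degree at most $n$, its coefficient of $z^n$ is $-c$ since $h\Pi$ has degree less than $n$, and it vanishes to order at least $n$ at $0$. Hence $(h-c)\Pi=-cz^n$, and the residue of $h$ at $p_j$ gives $e_j\dot p_j=-c\,p_j^n/\Pi'(p_j)$. So $c$ determines $\dot p$, and the kernel has dimension at most $1$. It contains $p\neq0$, because $\Phi_e(\lambda p)=0$ for all $\lambda$. The rank is therefore $n-1$.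
\end{proof}

\begin{lemma}\label{lem:covering}
The projection $Y\to\mathbb{R}^n_{>0}$ is a covering with $(n-1)!$ sheets. The fiber over $(1,\dots,1)$ consists of the orderings of the $n$-th roots of unity, up to scaling.
\end{lemma}

\begin{proof}
Work in the chart $p_1=1$, which contains $Y$. The kernel in Lemma~\ref{lem:tangent} meets the hyperplane $\dot p_1=0$ only in $0$, so the derivative of $\Phi_e$ in $(p_2,\dots,p_n)$ is invertible. By the implicit function theorem the projection is a local homeomorphism.

It is also proper; this is where the positivity of the weights enters. Let $(e^{(\nu)},[p^{(\nu)}])\in Y$ with $e^{(\nu)}\to e\in\mathbb{R}^n_{>0}$. Scale so that $\max_j|p^{(\nu)}_j|=1$ and pass to a subsequence with $p^{(\nu)}\to p^*$. Then $D_{e,p^*}=|e|z^{n-1}$, and we must show that the entries of $p^*$ are distinct. Let $\zeta$ occur exactly $s$ times among them. The function $\sum_je_j/(z-p_j^*)$ has a simple pole at $\zeta$, since its residue there is a sum of positive numbers, and $\Pi_{p^*}$ vanishes there to order $s$. So $D_{e,p^*}$ vanishes at $\zeta$ to order exactly $s-1$. If $s\ge2$, then $\zeta=0$ and $s-1=n-1$, so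 $p^*=0$, contradicting $\max_j|p_j^*|=1$.

A proper local homeomorphism to a connected manifold is a finite covering, with the same number of points in every fiber. For $e=(1,\dots,1)$ we have $D_{e,p}=\Pi_p'$, so the condition is $\Pi_p=z^n-\gamma$, with $\gamma\ne0$ because the roots are distinct. Up to scaling $\gamma=1$, and the $n!$ orderings of the roots of unity are identified in groups of $n$ by the rotations.
\end{proof}

\begin{lemma}\label{lem:split}
Let $e=(b_1-1,\dots,b_n-1)$ and $(e,[p^0])\in Y$. Then there are solutions $((z_i),(p_j))$ of \eqref{eq:model} with distinct entries arbitrarily close to $(0,p^0)$.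
\end{lemma}

\begin{proof}
By Lemma~\ref{lem:tangent}, $\Phi_e$ maps every neighborhood of $p^0$ onto a neighborhood of $0$. If $z_2,\dots,z_m$ are distinct and small, the non-leading coefficients of $d\prod_{i\ge2}(z-z_i)^{a_i}$ are small, so there is $p$ near $p^0$ with $D_{e,p}=d\prod_{i\ge2}(z-z_i)^{a_i}$. This is \eqref{eq:model}. The $p_j$ are distinct because the $p_j^0$ are, and $z_i\ne p_j$ because $D_{e,p}(p_j)\ne0$.
\end{proof}

\begin{proposition}\label{prop:lower}
The stratum $\mathcal{P}$ is nonempty. If $a_2,\dots,a_m$ are even, it has at least two components.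
\end{proposition}

\begin{proof}
The fiber $Y_e$ is nonempty by Lemma~\ref{lem:covering}, so $\mathcal{P}$ is nonempty by Lemma~\ref{lem:split}. Let $a_2,\dots,a_m$ be even; then $n-1$ is even. For $p_j\neq z_i$ put
\[
\chi(z,p)=\frac{\prod_{i<j}(p_i-p_j)}{\prod_j\prod_{i\ge2}(p_j-z_i)^{a_i/2}},\qquad \chi_0(p)=\chi(0,p)=\frac{\prod_{i<j}(p_i-p_j)}{\prod_jp_j^{(n-1)/2}} .
\]
By Lemma~\ref{lem:sign} and \eqref{eq:model}, $\chi$ is a continuous function on $\mathcal{P}$ with $\chi^2=\kappa^2$, where $\kappa^2=(-1)^{n(n-1)/2}d^n/\prod_je_j\neq0$. It remains to see that both $\kappa$ and $-\kappa$ occur.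

Apply Lemma~\ref{lem:sign} on $Y$ with $B=z^{(n-1)/2}$. The continuous function $\psi=\chi_0\cdot\bigl(\prod_je_j/|e|^n\bigr)^{1/2}$ on $Y$ satisfies $\psi^2=(-1)^{n(n-1)/2}$, so it is locally constant with two possible, opposite values. Both occur over $(1,\dots,1)$, since exchanging $p_1$ and $p_2$ preserves that fiber and changes the sign. Lift the segment from $(1,\dots,1)$ to our integer vector $e$, starting at two points with opposite values of $\psi$. The endpoints are points of $Y_e$ with $\chi_0=\kappa$ and $\chi_0=-\kappa$. Near each of them Lemma~\ref{lem:split} gives points of $\mathcal{P}$ at which $\chi$ is close to $\chi_0$; as $\chi\in\{\pm\kappa\}$, it equals $\chi_0$.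
\end{proof}

\begin{remark}\label{rem:m2}
For an integer vector $e$, the fiber $Y_e$ is the zero-dimensional stratum $\mathcal{P}(d-1,n-1\mid-b_1\mid\dots\mid-b_n)$, by \eqref{eq:model} with $m=2$ and $z_2=0$. It has $(n-1)!$ points by Lemma~\ref{lem:covering}. In the setting of Theorem~\ref{thm:submax} one weight is $-1$, so the residues of colliding points may cancel and the properness argument does not apply.
\end{remark}

\section{Monodromy of branched coverings}\label{sec:monodromy}

Upper bounds on the number of components require paths in the stratum. We produce them by moving the critical values of the primitive, and we record the effect on permutations. Write $[D]=\{1,\dots,D\}$. Permutations are composed from right to left, the fixed points of a permutation count among its cycles, and $\operatorname{supp}g$ is the set of points moved by $g$.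

Let $w_1<\dots<w_N$ be real numbers and $\ast$ a base point in the lower half-plane. Let $\gamma_i$ be the loop that runs from $\ast$ straight toward $w_i$, turns once counterclockwise around $w_i$, and returns. Let $F\colon X\to\mathbb{P}^1$ be a holomorphic map of degree $D$ from a compact connected Riemann surface, unbranched outside $\{w_1,\dots,w_N,\infty\}$. Number the fiber $F^{-1}(\ast)$, and let $g_i\in S_D$ send $x$ to the endpoint of the lift of $\gamma_i$ that starts at $x$. Running through $\gamma_N$ first and $\gamma_1$ last gives a large counterclockwise loop, whose monodromy is $g_1\cdots g_N$. We use the following standard facts.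

\begin{enumerate}
\item[(M1)] The $g_i$ generate a transitive group. The cycles of $g_i$ correspond to the points of $F^{-1}(w_i)$, and the cycles of $g_1\cdots g_N$ to the points of $F^{-1}(\infty)$; the length of a cycle is the local degree. The genus $\mathfrak{g}$ of $X$ is given by the Riemann--Hurwitz formula $2\mathfrak{g}-2=-2D+\sum_{x\in X}(\deg_xF-1)$.
\item[(M2)] (Riemann's existence theorem.) The assignment $F\mapsto(g_1,\dots,g_N)$ is a bijection from isomorphism classes of such maps to tuples that generate a transitive subgroup of $S_D$, up to simultaneous conjugation.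
\item[(M3)] (Lifting.) Let $F_0$ be a rational function unbranched outside $w_1(0),\dots,w_N(0),\infty$, and let $(w_i(t))_{0\le t\le 1}$ be a path of configurations of $N$ distinct complex numbers. There is a continuous family of rational functions $F_t$, unbranched outside $w_1(t),\dots,w_N(t),\infty$, in which the preimages of these points move continuously and keep their local degrees.
\item[(M4)] (Hurwitz moves.) Let $F_t$ be such a family, with real configurations at $t=0$ and $t=1$. The path defines a braid, which is a product of half twists exchanging two neighbors. Up to simultaneous conjugation, the tuple of $F_1$ is obtained from that of $F_0$ by applying, for each half twist in positions $i,i+1$, the move $(g_i,g_{i+1})\mapsto(g_ig_{i+1}g_i^{-1},g_i)$ or its inverse, according to the sense of the twist. A point over a branch value that corresponded to a cycle $\zeta$ of $g_{i+1}$ corresponds afterward to the cycle $g_i\zeta g_i^{-1}$.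
\end{enumerate}

The formula in (M4) arises as follows. Choose $\ast$ far away and an isotopy $\phi_t$ of the plane that fixes $\ast$ and carries the initial configuration along the path. Then $F_t$ is isomorphic to $\phi_t\circ F_0$ as a branched covering, so $F_1$ has along $\phi_1(\gamma)$ the monodromy that $F_0$ has along $\gamma$. A half twist in one of the two senses carries $\gamma_i$ to the new standard loop in position $i+1$ and preserves the loop around both points. So $g'_{i+1}=g_i$ and $g'_ig'_{i+1}=g_ig_{i+1}$.

\section{A zero of maximal order: at most two components}\label{sec:upper}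

We keep the notation of Section~\ref{sec:lower} and prove the following.

\begin{proposition}\label{prop:upper}
The stratum $\mathcal{P}$ has at most two components, and at most one if some $a_i$ with $i\ge2$ is odd.
\end{proposition}

Together with Proposition~\ref{prop:lower} this proves Theorem~\ref{thm:max}. The plan is the picture of the introduction. We show that every component contains a point at which $z_2,\dots,z_m$ can be merged, that such a point is described by a cyclic order of the $n$ poles, and that a simple operation on cyclic orders preserves the component. What remains is to compute the index of a subgroup of $S_n$.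

\subsection{Tuples and moves}

For $\omega=df\in\mathcal{H}$ let now $Q=1/(f-f(z_1))$, without normalizing the leading coefficient. It has a pole of order $d$ at $z_1$, zeros of order $e_j$ at $p_j$, local degree $k_i$ at $z_i$ with values $v_i=Q(z_i)\in\mathbb{C}^*$ for $i\ge2$, and no other ramification. Conversely, a rational function $Q$ with these properties gives $\omega=d(1/Q)\in\mathcal{H}$. Let $\mathcal{H}^\circ\subset\mathcal{H}$ be the open subset where $v_2,\dots,v_m$ are distinct. The numbers $1/v_i$ are the local coordinates \eqref{eq:periods}, so $\mathcal{H}^\circ$ is locally the complement of finitely many hyperplanes and is dense in $\mathcal{H}$. If $\mathcal{H}^\circ$ has finitely many components, the closures of their images are connected and cover $\mathcal{P}$. So it suffices to bound the number of components of $\mathcal{H}^\circ$.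

A \emph{tuple} is a sequence $t=(\pi;\tau_1,\dots,\tau_\rho)$ in $S_d$, with $\rho\ge1$, such that
\begin{itemize}
\item $\pi$ has $n$ labeled cycles $\pi_1,\dots,\pi_n$, with $\pi_j$ of length $e_j$;
\item each $\tau_i$ is a cycle of length $|\tau_i|\ge2$, and $\sum_i(|\tau_i|-1)=n-1$;
\item $\pi\tau_1\cdots\tau_\rho$ is a $d$-cycle.
\end{itemize}
A \emph{marked tuple} is a tuple with $\rho=r$ together with a bijection $s\colon\{1,\dots,r\}\to\{2,\dots,m\}$ such that $|\tau_i|=k_{s(i)}$. The \emph{moves} are as follows; entries that are not mentioned do not change.
\begin{itemize}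
\item $\beta_i$ for $1\le i<\rho$: $(\tau_i,\tau_{i+1})\mapsto(\tau_i\tau_{i+1}\tau_i^{-1},\tau_i)$, and $s(i)$, $s(i+1)$ are exchanged.
\item $\beta_0$: $(\pi,\tau_1)\mapsto(w\pi w^{-1},w\tau_1w^{-1})$ with $w=\pi\tau_1$, and $w\pi_jw^{-1}$ receives the label $j$.
\end{itemize}
Each move preserves the product of the two entries it changes. Let $\sim$ be the equivalence relation generated by the moves and by simultaneous conjugation.

\begin{lemma}\label{lem:reduction}
The number of components of $\mathcal{H}^\circ$ is at most the number of equivalence classes of marked tuples.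
\end{lemma}

\begin{proof}
A marked tuple and real numbers $0<v_{s(1)}<\dots<v_{s(r)}$ determine by (M2) a map $Q$ branched over $0,v_{s(1)},\dots,v_{s(r)},\infty$. Its source has genus $0$, since $-2d+(d-n)+(n-1)+(d-1)=-2$. The labels single out the points $p_j$ and $z_i$, so we obtain a point of $\mathcal{H}^\circ$. Real configurations with a given order form a convex set, so by (M3) and (M4) the component depends only on the marked tuple up to conjugation. The space of configurations $(v_2,\dots,v_m)$ of distinct points in $\mathbb{C}^*$ is connected, so by (M3) every point of $\mathcal{H}^\circ$ is joined by a path to a point over a positive real configuration, and every component arises from a marked tuple. The move $\beta_i$ with $i\geq1$ is realized by a half twist of $v_{s(i)}$ and $v_{s(i+1)}$. The move $\beta_0$ is realized by turning $v_{s(1)}$ once around $0$: this braid is the square of a half twist, and applying (M4) twice gives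
\[
(\pi,\tau_1)\mapsto(\pi\tau_1\pi^{-1},\pi)\mapsto(\pi\tau_1\pi\tau_1^{-1}\pi^{-1},\pi\tau_1\pi^{-1})=(w\pi w^{-1},w\tau_1w^{-1}),
\]
where $\pi_j$ goes to $(\pi\tau_1\pi^{-1})\pi_j(\pi\tau_1\pi^{-1})^{-1}=w\pi_jw^{-1}$.
\end{proof}

We use $\beta_0$ mostly in the following form. Since $\beta_0$ preserves $w$, its power $\beta_0^h$ conjugates the first two entries by $w^h$. Conjugating the whole tuple by $w^{-h}$ afterward gives
\begin{equation}\label{eq:slide}
(\pi;\tau_1,\tau_2,\dots,\tau_\rho)\sim(\pi;\tau_1,w^{-h}\tau_2w^h,\dots,w^{-h}\tau_\rho w^h),\qquad w=\pi\tau_1,\ h\in\mathbb{Z},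
\end{equation}
with the labels of the cycles of $\pi$ unchanged.

\subsection{The tree of a tuple}

Genus $0$ forces the cycles of a tuple to overlap as little as possible. Let $\Gamma$ be the graph with vertex set $[d]\sqcup\{\pi_1,\dots,\pi_n\}\sqcup\{\tau_1,\dots,\tau_\rho\}$ in which $x\in[d]$ is joined to the cycle $\pi_j$ containing it and to every $\tau_i$ that moves it.

\begin{lemma}\label{lem:tree}
The graph $\Gamma$ is a tree. In particular each $\tau_i$ meets each $\pi_j$ in at most one point, and two of the $\tau_i$ share at most one point.
\end{lemma}

\begin{proof}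
The set of points in a component of $\Gamma$ is invariant under $\pi$ and all $\tau_i$, hence under their product, a $d$-cycle. So $\Gamma$ is connected. It has $d+n+\rho$ vertices and $d+\sum_i|\tau_i|=d+n-1+\rho$ edges, so it is a tree. Two cycles with two common points would form a circuit of length $4$.
\end{proof}

\begin{lemma}[merging]\label{lem:merge}
Let $\tau=(x_1\dots x_k)$ be a cycle whose points lie in pairwise different cycles of $g$. Then $g\tau$ has one cycle whose underlying set is the union of these $k$ cycles of $g$, and it agrees with $g$ elsewhere. In particular, the product of two cycles with exactly one common point is a cycle on the union of their supports.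
\end{lemma}

\begin{proof}
The permutation $g\tau$ sends $x_i$ to $g(x_{i+1})$, indices modulo $k$, and then follows the $g$-cycle of $x_{i+1}$ until it reaches $x_{i+1}$.
\end{proof}

Call a tuple \emph{concurrent} if $T=\tau_1\cdots\tau_\rho$ is a cycle of length $n$. Geometrically, $T$ is the monodromy along a loop around all the $v_i$, and concurrency says that $z_2,\dots,z_m$ merge into one point of local degree $n$ when the $v_i$ come together.

\begin{lemma}\label{lem:concurrent}
In a concurrent tuple, $\operatorname{supp}\tau_i\subset\operatorname{supp}T$ for all $i$, and $T$ meets every $\pi_j$ in exactly one point.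
\end{lemma}

\begin{proof}
Let $\Gamma_i$ be the subgraph of $\Gamma$ spanned by $[d]\sqcup\{\tau_1,\dots,\tau_i\}$. We claim that the cycles of $\tau_1\cdots\tau_i$ are the point sets of the components of $\Gamma_i$. This holds for $i=0$. If it holds for $i$, then the points of $\tau_{i+1}$ lie in different components of $\Gamma_i$, since $\Gamma$ has no circuit, and Lemma~\ref{lem:merge} gives the claim for $i+1$. For $i=\rho$, each $\operatorname{supp}\tau_i$ lies in a cycle of $T$ of length at least $2$, and $T$ has only one. Finally $(\pi;T)$ is a tuple, so the $n$ points of $T$ lie in different cycles $\pi_j$ by Lemma~\ref{lem:tree}.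
\end{proof}

Reading the labels $j$ along $T$ gives a cyclic order $c(t)$ of $[n]$.

\subsection{Every tuple is equivalent to a concurrent one}

The obstacle is that the $\tau_i$ may be pairwise disjoint and linked only through the cycles of $\pi$. The moves $\beta_i$ with $i\ge1$ then merely permute them, and \eqref{eq:slide} is needed. The smallest case has $d=4$, $n=3$, $\pi=(1\,2)(3)(4)$, $\tau_1=(1\,3)$, $\tau_2=(2\,4)$. Here $w=\pi\tau_1=(1\,3\,2)$ sends $2$ to $1$, so \eqref{eq:slide} with $h=-1$ replaces $\tau_2$ by $(1\,4)$, and $T=(1\,3)(1\,4)=(1\,4\,3)$ is a $3$-cycle.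

\begin{lemma}\label{lem:step1}
Every tuple is equivalent to a concurrent tuple.
\end{lemma}

\begin{proof}
We induct on $\rho$. For $\rho=1$ the cycle $\tau_1$ has length $n$. Let $\rho\ge2$.

\emph{We may assume that two adjacent $\tau$'s share a point.} Suppose first that some $\tau_i,\tau_l$ with $i<l$ share a point, and take $l-i$ minimal. If $l-i>1$, then $\tau_i$ and $\tau_{i+1}$ are disjoint, so $\beta_i$ just exchanges them and lowers $l-i$. Repeating, we reach $l-i=1$. Suppose next that the $\tau$'s are pairwise disjoint, so that they can be reordered freely. A shortest path in $\Gamma$ between two distinct $\tau$-vertices has the form $\tau,x,\pi_j,y,\tau'$: after $x$ it cannot go to another $\tau$-vertex, and the neighbors of $y$ other than $\pi_j$ are $\tau$-vertices. Reorder so that $\tau=\tau_1$ and $\tau'=\tau_2$, and let $w=\pi\tau_1$. By Lemmas~\ref{lem:tree} and~\ref{lem:merge}, one cycle of $w$ contains $\operatorname{supp}\tau_1$ and all of $\pi_j$, in particular $y$. Choose $h$ with $w^{-h}y\in\operatorname{supp}\tau_1$. After \eqref{eq:slide} the new $\tau_2$ moves $w^{-h}y$, so it shares a point with $\tau_1$.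

\emph{Fusing the pair.} Let $a=\tau_i$ and $b=\tau_{i+1}$ share a point, which is unique by Lemma~\ref{lem:tree}. Then $ab$ is a cycle of length $|a|+|b|-1$, and replacing $(a,b)$ by $ab$ gives a tuple $t'$ with $\rho-1$ cycles. By induction a sequence of moves and conjugations makes $t'$ concurrent. We show that each of them is induced by moves on $t$ that keep the pair adjacent, with product the corresponding entry of $t'$. Since $t$ and $t'$ have the same $T$, this finishes the proof. Moves that do not involve $ab$, and conjugations, are performed in the same way on $t$. When $ab$ passes a neighbor $\sigma$, we use two moves: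
\[
(a,b,\sigma)\to(a,b\sigma b^{-1},b)\to(ab\,\sigma\,(ab)^{-1},a,b),
\]
\[
(\sigma,a,b)\to(\sigma a\sigma^{-1},\sigma,b)\to(\sigma a\sigma^{-1},\sigma b\sigma^{-1},\sigma).
\]
For $\beta_0$ applied to $(\pi,ab)$ put $W=\pi ab$ and $u=\pi aba^{-1}=Wa^{-1}$, so that $u\,aba^{-1}u^{-1}=WbW^{-1}$. Then
\begin{align*}
(\pi,a,b)&\xrightarrow{\beta_1}(\pi,aba^{-1},a)\xrightarrow{\beta_0}(u\pi u^{-1},WbW^{-1},a)\xrightarrow{\beta_1}(u\pi u^{-1},a',WbW^{-1})\\
&\xrightarrow{\beta_0}(W\pi W^{-1},WaW^{-1},WbW^{-1}),
\end{align*}
where $a'$ is a conjugate of $a$. To verify the last arrow, note that all moves preserve the product $W$ of the three entries. So the last move conjugates the first two entries by $u'=W\cdot(WbW^{-1})^{-1}$, and $u'u=W\,Wb^{-1}a^{-1}=W\pi$. In total $\pi$ is conjugated by $W\pi$, which sends $\pi$ to $W\pi W^{-1}$ and $\pi_j$ to $W\pi_jW^{-1}$, as required. The middle entry is then determined by the product $W$. Each of these composites is a bijection on triples, and its inverse induces the inverse move.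
\end{proof}

\subsection{Only the cyclic order matters}

Next we must compare two factorizations of the same $n$-cycle $T$. Such a factorization is the monodromy of a polynomial of degree $n$ with prescribed orders of critical points. No residue condition constrains these polynomials, since the critical points can be placed freely and the derivative integrated, so their space is connected.

\begin{lemma}\label{lem:step2}
Concurrent marked tuples with the same cyclic order are equivalent.
\end{lemma}

\begin{proof}
Let $t,t'$ be two such tuples, and let $x_j$, $x_j'$ be the points of $T$, $T'$ on the cycles labeled $j$. The bijection $\pi^\alpha x_j\mapsto\pi'^\alpha x_j'$ conjugates $(\pi,T)$ to $(\pi',T')$ and respects the labels. So we may assume $\pi=\pi'$ and $T=\tau_1\cdots\tau_r=\tau_1'\cdots\tau_r'$. By Lemma~\ref{lem:concurrent} all factors are permutations of the $n$-element set $\operatorname{supp}T$. By (M2), the factorization $(\tau_i)$ and real numbers $v_{s(1)}<\dots<v_{s(r)}$ define a map of degree $n$ with one point over $\infty$. Its source has genus $0$, since $-2n+(n-1)+(n-1)=-2$. So it is a polynomial $q$ with critical points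 $z_i$ of order $a_i$ and distinct critical values $v_i$. After an affine change of the variable, $q$ is monic and $\sum_ia_iz_i=0$, so it is a point of
\[
\mathcal{Q}=\Bigl\{(z_2,\dots,z_m;q): z_i\text{ distinct},\ \sum_ia_iz_i=0,\ q'(x)=n\prod_{i\ge2}(x-z_i)^{a_i}\Bigr\}.
\]
The same holds for $(\tau_i')$. The space $\mathcal{Q}$ is the complement of finitely many hyperplanes in $\mathbb{C}^{r-1}$, times $\mathbb{C}$ for the constant term, so it is a connected complex manifold. The holomorphic function $\prod_{i<l}(q(z_i)-q(z_l))$ on $\mathcal{Q}$ is nonzero at our two points, so the complement of its zero set is connected. Join the two points by a path in this complement. By (M4), a composition of moves $\beta_i^{\pm1}$ with $i\ge1$ carries $(\tau_i)$ with marking $s$ to $(g\tau_i'g^{-1})$ with marking $s'$, for some permutation $g$ of $\operatorname{supp}T$. These moves preserve the product, so $g$ commutes with the $n$-cycle $T$ and is a power of $T$. Conjugation by $T$ is itself a product of such moves: applying $\beta_{r-1},\beta_{r-2},\dots,\beta_1$ in this order gives $(T\tau_rT^{-1},\tau_1,\dots,\tau_{r-1})$, and $r$ repetitions conjugate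 every entry by $T$ and restore the marking. Hence $(\tau_i)$ is carried to $(\tau_i')$ by moves that do not touch $\pi$.
\end{proof}

\subsection{Rotating a window}

So far the number of components is at most $(n-1)!$, the number of cyclic orders. To pass from one cyclic order to another we use \eqref{eq:slide} again. Take the quintic of Section~\ref{sec:quintic}: $\pi$ is the identity of $S_5$, $\tau_1=(1\,2\,3)$, $\tau_2=(3\,4\,5)$ and $T=(1\,2\,3\,4\,5)$. Here $w=\tau_1$, and \eqref{eq:slide} with $h=1$ replaces $\tau_2$ by $(2\,4\,5)$. The new product is $(1\,2\,3)(2\,4\,5)=(3\,1\,2\,4\,5)$: the three consecutive entries $1,2,3$ have been rotated and the others have stayed in place. In general, a \emph{window} of length $k$ in a cyclic order is a set of $k$ consecutive positions, and \emph{rotating} it means permuting its entries cyclically.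

\begin{lemma}\label{lem:step3}
Every cyclic order of $[n]$ is $c(t)$ for a concurrent marked tuple $t$. If $c'$ is obtained from $c$ by rotating a window of length $k_i$, $2\le i\le m$, then the concurrent marked tuples with orders $c$ and $c'$ are equivalent.
\end{lemma}

\begin{proof}
Let $k=k_i$ and $q=n-k+1$, so $q\ge2$. Fix $\pi$, choose one point on each $\pi_j$, and let $T$ be the $n$-cycle through these points in the order $c$. Then $\pi T$ is a $d$-cycle by Lemma~\ref{lem:merge}. Name the points so that $T=(x_2\dots x_k\,x_1\,y_2\dots y_q)$, where $x_2,\dots,x_k,x_1$ fill the window. Following each point through the product shows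
\begin{equation}\label{eq:glue}
(x_1\,x_2\dots x_k)(x_1\,y_2\dots y_q)=(x_2\dots x_k\,x_1\,y_2\dots y_q),
\end{equation}
so $T=\tau R$ with $\tau=(x_1\dots x_k)$ and $R=(x_1\,y_2\dots y_q)$. Since $q-1=\sum_{l\ne i}(k_l-1)$, repeated use of $(c_1\dots c_q)=(c_1\dots c_u)(c_u\dots c_q)$ writes $R=\tau_2\cdots\tau_r$ with cycles of the lengths $k_l$, $l\ne i$. Then $t=(\pi;\tau,\tau_2,\dots,\tau_r)$, suitably marked, is a concurrent marked tuple with $c(t)=c$.

Let $w=\pi\tau$. By Lemma~\ref{lem:merge}, one cycle of $w$ is the union of the $\pi$-cycles through $x_1,\dots,x_k$, and $w=\pi$ on the $\pi$-cycles through $y_2,\dots,y_q$. Given $1\le b\le k$, choose $h$ with $w^{-h}x_1=x_b$ and apply \eqref{eq:slide}. The product of the new cycles is $\tau R'$ with $R'=w^{-h}Rw^h=(x_b\,y_2'\dots y_q')$, where $y'_l=\pi^{-h}y_l$ lies on the same $\pi$-cycle as $y_l$. By \eqref{eq:glue}, with $\tau$ written starting at $x_b$,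
\[
\tau R'=(x_{b+1}\dots x_k\,x_1\dots x_b\,y_2'\dots y_q').
\]
This is an $n$-cycle, and its cyclic order is $c$ with the window rotated; as $b$ varies all rotations occur. Lemma~\ref{lem:step2} extends the equivalence to all concurrent marked tuples with these orders.
\end{proof}

\begin{proof}[Proof of Proposition~\ref{prop:upper}]
A cyclic order is a bijection $\ell\colon[n]\to[n]$, from positions to labels, modulo $\ell\sim\ell\circ\varrho$ with $\varrho=(1\,2\dots n)$. Rotating the window in positions $1,\dots,k_i$ replaces $\ell$ by $\ell\circ\kappa_i^{\,\alpha}$ with $\kappa_i=(1\,2\dots k_i)$. By Lemmas~\ref{lem:reduction}, \ref{lem:step1}, \ref{lem:step2} and~\ref{lem:step3}, the number of components of $\mathcal{H}^\circ$ is at most $[S_n:G]$, where $G=\langle\varrho,\kappa_2,\dots,\kappa_m\rangle$.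

We show $G\supset A_n$. Take any $k=k_i$, so $2\le k\le n-1$, and let $\sigma=\kappa_i$. If $k=2$, the conjugates of $(1\,2)$ by powers of $\varrho$ include all $(j\;j{+}1)$, and $G=S_n$. Let $k\ge3$ and $\sigma'=\varrho\sigma\varrho^{-1}=(2\,3\dots k{+}1)$; this uses $k+1\le n$. Then $\sigma'\sigma^{-1}$ maps $1\mapsto k\mapsto k+1$, $k+1\mapsto k+1\mapsto2$, $2\mapsto1\mapsto1$ and $j\mapsto j-1\mapsto j$ for $3\le j\le k$, so it is a $3$-cycle on $\{1,2,k+1\}$. Its conjugate by $\sigma$ is a $3$-cycle on $\{2,3,k+1\}$. These two generate a subgroup of the alternating group of $\{1,2,3,k+1\}$ with two distinct subgroups of order $3$; since $A_4$ has no subgroup of order $6$, it is the whole alternating group. So $(1\,2\,3)\in G$. Conjugating by powers of $\varrho$ gives $(j\;j{+}1\;j{+}2)$ for $1\le j\le n-2$, and these generate $A_n$.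

Hence $[S_n:G]\le2$. If some $a_i$ with $i\ge2$ is odd, then $k_i$ is even, $\kappa_i$ is an odd permutation, and $G=S_n$.
\end{proof}

The hypothesis $m\ge3$ was used to have $k_i\le n-1$. For $m=2$ the only window is the whole circle, $\kappa_2=\varrho$, and $[S_n:G]=(n-1)!$, the number of points found in Remark~\ref{rem:m2}.

\section{Three zeros and double poles}\label{sec:three}

We prove Theorem~\ref{thm:three}. In Section~\ref{sec:quintic} the stratum was the space of orderings of the fibers of one fixed function. The same holds whenever $m=3$ and all poles are double: $f$ has only three critical points, so up to a M\"obius transformation of the target it is rigid, and the position of the value $\infty$ is the one remaining parameter. The number of components is then the index of a monodromy group in $S_d$.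

Put $N_i=a_i+1\ge2$. By \eqref{eq:degree} with $n=d$ we have $N_1+N_2+N_3=2d+1$, so $d\ge3$. The condition $N_i\le d$ is necessary for nonemptiness (Section~\ref{sec:exact}); assume it. Put $\delta_i=d-N_i\ge0$. Then
\[
\delta_1+\delta_2+\delta_3=d-1,\qquad \delta_j+\delta_k=N_i-1\ge1\quad\text{for }\{i,j,k\}=\{1,2,3\}.
\]

\begin{lemma}\label{lem:triple}
There are cycles $\sigma_1,\sigma_2,\sigma_3\in S_d$ of lengths $N_1,N_2,N_3$ with $\sigma_1\sigma_2\sigma_3=1$ that generate a transitive group. They are unique up to simultaneous conjugation: with $l=\delta_3+1$, $p=\delta_2$ and $q=\delta_1$, the $d=l+p+q$ points can be named so that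
\begin{equation}\label{eq:triple}
\sigma_1=(u_1\,u_2\dots u_l\,\alpha_1\dots\alpha_p),\qquad\sigma_2=(u_l\dots u_2\,u_1\,\beta_1\dots\beta_q).
\end{equation}
\end{lemma}

\begin{proof}
Take such a triple. The group is generated by $\sigma_1$ and $\sigma_2$, so no point is fixed by both, and $L=\operatorname{supp}\sigma_1\cap\operatorname{supp}\sigma_2$ has $N_1+N_2-d=\delta_3+1=l$ elements. The permutation $\sigma_1\sigma_2=\sigma_3^{-1}$ has $\delta_3=l-1$ fixed points. A fixed point $x$ satisfies $\sigma_2(x)=\sigma_1^{-1}(x)$. If one of $\sigma_1,\sigma_2$ fixed $x$, so would the other; hence $x\in L$, and $\sigma_1^{-1}(x)=\sigma_2(x)$ lies in both supports, hence in $L$. So the fixed points form $L\setminus\{u_1\}$ for some $u_1\in L$, and $\sigma_1^{-1}$ maps $L\setminus\{u_1\}$ into $L$. Starting from $x\in L\setminus\{u_1\}$ and applying $\sigma_1^{-1}$ repeatedly, we stay in $L$ until we reach $u_1$, which happens because $x$ and $u_1$ lie on the cycle $\sigma_1$. Therefore $L=\{u_1,\dots,u_l\}$ with $u_{i+1}=\sigma_1(u_i)$, and $\sigma_2(u_{i+1})=u_i$. Naming the remaining $N_1-l=\delta_2$ points of $\sigma_1$ and $N_2-l=\delta_1$ points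 of $\sigma_2$ in cyclic order gives \eqref{eq:triple}.

Conversely, define $\sigma_1,\sigma_2$ by \eqref{eq:triple}. Their supports meet and cover all points, so the group is transitive. The product $\sigma_1\sigma_2$ sends $u_i\mapsto u_{i-1}\mapsto u_i$ for $i\ge2$, and on the other points it is the cycle $(u_1\,\beta_1\dots\beta_q\,\alpha_1\dots\alpha_p)$, because $\sigma_2$ sends the last of $u_1,\beta_1,\dots,\beta_q$ to $u_l$ and $\sigma_1$ sends $u_l$ to the first of $\alpha_1,\dots,\alpha_p,u_1$. Its length is $1+\delta_1+\delta_2=N_3$.
\end{proof}

Let $G=\langle\sigma_1,\sigma_2\rangle\subset S_d$.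

\begin{lemma}\label{lem:index}
The stratum is nonempty and has $[S_d:G]$ components.
\end{lemma}

\begin{proof}
By (M2) and Lemma~\ref{lem:triple} there is exactly one isomorphism class of maps of degree $d$, unbranched outside $0,1,\infty$, with a single critical point over each of these values, of local degrees $N_1,N_2,N_3$. The source has genus $0$, since $-2d+\sum_i(N_i-1)=-2$. Placing the three critical points at $0,1,\infty$ fixes the coordinate on the source, so we obtain a unique rational function $\varphi$.

Normalize $(z_1,z_2,z_3)=(0,1,\infty)$; a point of $\mathcal{P}$ is then a tuple $(p_1,\dots,p_d)$. Let $df$ be in the stratum. The values $f(z_i)$ are finite, and they are distinct: $f(z_i)=f(z_k)$ would give $N_i+N_k\le d$, and the third local degree would be at least $d+1$. Let $M$ be the M\"obius map sending $f(z_1),f(z_2),f(z_3)$ to $0,1,\infty$. The poles of $f$ are simple, so the $z_i$ are the only critical points of $M\circ f$, and $M\circ f=\varphi$ by uniqueness. The poles $p_j$ form the fiber of $\varphi$ over $t=M(\infty)\notin\{0,1,\infty\}$. Conversely, let $(p_j)$ be an ordering of $\varphi^{-1}(t)$ with $t\notin\{0,1,\infty\}$,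 and let $M$ be a M\"obius map with $M(\infty)=t$. Then $f=M^{-1}\circ\varphi$ has simple poles at the $p_j$ and $df$ has zeros of order $a_i$ at $z_i$ and no others, so $(p_j)$ is a point of $\mathcal{P}$. Thus $\mathcal{P}$ is the space of orderings of the fibers of $\varphi$, and $(p_j)\mapsto\varphi(p_1)$ makes it a covering of $\mathbb{P}^1\setminus\{0,1,\infty\}$ with $d!$ sheets. Its components correspond to the orbits of the monodromy on one fiber. A loop with monodromy $g\in G$ sends an ordering $\lambda\colon[d]\to\varphi^{-1}(\ast)$ to $g\circ\lambda$. This action of $G$ is free, so there are $d!/|G|$ orbits.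
\end{proof}

It remains to find $G$. A transitive group $G\subset S_d$ is \emph{primitive} if it preserves no partition of $[d]$ into blocks of a common size $s$ with $1<s<d$. We use Jordan's theorem, that a primitive group containing a transposition is $S_d$ and one containing a $3$-cycle contains $A_d$, and the following theorem of Jones \cite{Jones}: a primitive group of degree $d$ that contains a nontrivial cycle with at least three fixed points contains $A_d$.

\begin{lemma}\label{lem:primitive}
The group $G$ is primitive.
\end{lemma}

\begin{proof}
Suppose $G$ preserves a partition into blocks of size $s$, $1<s<d$. If $\sigma_i$ moves a block $B$, then $\sigma_iB\cap B=\emptyset$, so $B\subset\operatorname{supp}\sigma_i$. As $\sigma_i$ is a single cycle, its support is the union of the blocks $\sigma_i^\alpha B$, and $s\mid N_i$. The permutations of the blocks induced by $\sigma_1,\sigma_2,\sigma_3$ have product $1$ and generate a transitive group on $d/s\ge2$ blocks, so at least two of them are nontrivial. If exactly two are, they are inverse to each other, so each alone is transitive on the blocks. Then these two $\sigma_i$ move every block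 and have length $d$, and the third has length $2d+1-2d=1$, contrary to $N_i\ge2$. If all three are nontrivial, then $s$ divides $N_1+N_2+N_3=2d+1$ and $d$, so $s=1$.
\end{proof}

\begin{lemma}\label{lem:group}
If $\{N_1,N_2,N_3\}\ne\{5,4,4\}$, then $G\supset A_d$. If $\{N_1,N_2,N_3\}=\{5,4,4\}$, then $d=6$ and $|G|=120$.
\end{lemma}

\begin{proof}
Reordering the zeros does not change the number of components, so by Lemma~\ref{lem:index} it does not change $|G|$, and we may order the $\delta_i$ as we like. The cycle $\sigma_i$ has $\delta_i$ fixed points. If some $\delta_i\ge3$, the theorem of Jones applies. Otherwise all $\delta_i\le2$, at most one of them is $0$ because $\delta_j+\delta_k\ge1$, and $d=1+\sum_i\delta_i$. This leaves seven cases.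
\begin{center}
\begin{tabular}{cccl}
$(\delta_1,\delta_2,\delta_3)$ & $d$ & $(N_1,N_2,N_3)$ & $G$ contains\\
\hline
$(0,1,1)$ & $3$ & $(3,2,2)$ & the transposition $\sigma_3$\\
$(0,1,2)$ & $4$ & $(4,3,2)$ & the transposition $\sigma_3$\\
$(0,2,2)$ & $5$ & $(5,3,3)$ & the $3$-cycle $\sigma_3$\\
$(1,1,1)$ & $4$ & $(3,3,3)$ & the $3$-cycle $\sigma_3$\\
$(1,1,2)$ & $5$ & $(4,4,3)$ & the $3$-cycle $\sigma_3$\\
$(2,2,2)$ & $7$ & $(5,5,5)$ & the $3$-cycle $(\sigma_1^3\sigma_2)^2$\\
$(1,2,2)$ & $6$ & $(5,4,4)$ & (exceptional case)
\end{tabular}
\end{center}
For $(2,2,2)$, formula \eqref{eq:triple} reads $\sigma_1=(1\,2\,3\,4\,5)$ and $\sigma_2=(3\,2\,1\,6\,7)$. Then $\sigma_1^3=(1\,4\,2\,5\,3)$ and $\sigma_1^3\sigma_2=(1\,6\,7)(2\,4)(3\,5)$, whose square is $(1\,7\,6)$. So Jordan's theorem gives $G\supset A_d$ in the first six cases.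

In the last case $l=3$, $p=2$, $q=1$. Identify the six points with $\mathbb{P}^1(\mathbb{F}_5)$ by $u_1,u_2,u_3,\alpha_1,\alpha_2,\beta_1=0,1,2,3,4,\infty$. Then $\sigma_1=(0\,1\,2\,3\,4)$ is $x\mapsto x+1$, and $\sigma_2=(2\,1\,0\,\infty)$ is $x\mapsto 2+3/x$. Indeed this map sends $0\mapsto\infty\mapsto2$, and in $\mathbb{F}_5$, where $1/2=3$ and $1/4=4$,
\[
2\mapsto2+9=1,\qquad1\mapsto2+3=0,\qquad3\mapsto2+1=3,\qquad4\mapsto2+12=4 .
\]
So $G\subset PGL_2(\mathbb{F}_5)$, a group of order $6\cdot5\cdot4=120$. Since $G$ is transitive and $\sigma_1$ fixes $\infty$ and permutes the other five points transitively, $G$ is $2$-transitive. Hence $|G|=30\,|G_{3,4}|$, where $G_{3,4}$ is the subgroup fixing the points $3$ and $4$. It contains $\sigma_2$, of order $4$, so $|G|\ge120$.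
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:three}]
The condition $a_i\le d-1$ is necessary for nonemptiness and sufficient by Lemma~\ref{lem:index}. If $\{a_1,a_2,a_3\}=\{4,3,3\}$, there are $720/120=6$ components by Lemmas~\ref{lem:index} and~\ref{lem:group}. Otherwise $G\supset A_d$. Then $G=A_d$, of index $2$, exactly when all $\sigma_i$ are even permutations, that is, when all $N_i$ are odd and all $a_i$ even; in the remaining cases $G=S_d$ and the stratum is connected.
\end{proof}

\begin{thebibliography}{9}

\bibitem{Boissy}
C.~Boissy, Comment. Math. Helv. \textbf{90} (2015).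

\bibitem{Jones}
G.~A.~Jones, \emph{Primitive permutation groups containing a cycle}, Bull. Aust. Math. Soc. \textbf{89} (2014).

\bibitem{LW}
Myeongjae Lee and Yiu Man Wong, \emph{Connected components of generalized strata of meromorphic differentials with residue conditions}, arXiv:2504.20165 (2025).

\end{thebibliography}
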